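\title{A flag-no-square $4$-manifold of odd Euler characteristic}

\begin{abstract}
A simplicial complex is flag-no-square if its faces are the cliques of its graph and its graph has no induced $4$-cycle. We show that a closed $4$-manifold of odd Euler characteristic can have a flag-no-square triangulation, and that every sufficiently large integer is the Euler characteristic of a closed $4$-manifold with such a triangulation. We start from a closed hyperbolic manifold $M$ triangulated as a quotient of the honeycomb $\{3,3,3,5\}$, delete the open star of a vertex, and identify antipodal points of the resulting boundary, which is the boundary complex of the $600$-cell. This triangulates $M\#\mathbb{RP}^4$ and lowers the Euler characteristic by one. The new complex is flag-no-square because, seen from a vertex of the honeycomb, every edge subtends an angle of at most $\pi/5$.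
\end{abstract}

\section{Introduction}

A simplicial complex $K$ is \emph{flag} if its faces are exactly the cliques of its $1$-skeleton. A \emph{square} of $K$ is an induced $4$-cycle: four distinct vertices $a,b,c,e$ such that $ab,bc,ce,ea$ are edges and the diagonals $ac,be$ are not. A flag complex without squares is called \emph{flag-no-square}, abbreviated \emph{fns}, or $5$-large. In such a complex every $3$-cycle bounds a triangle and every $4$-cycle bounds two triangles, so a cycle that is not filled in this way has length at least $5$. A \emph{$4$-manifold} is a compact $4$-manifold without boundary, and an \emph{fns $4$-manifold} is one that is homeomorphic to an fns complex.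

The condition passes to links. A subcomplex is \emph{full} if it contains every face of $K$ whose vertices it contains. A full subcomplex of an fns complex is fns, because its cliques and squares are cliques and squares of $K$. In a flag complex the link $\operatorname{lk}(u)$ of a vertex $u$ is full: if the vertices of a face $\sigma$ are neighbors of $u$, then $\sigma\cup\{u\}$ is a clique, hence a face. So an fns triangulation of a manifold is assembled from fns spheres of one dimension less.

A cycle is fns exactly when its length is at least $5$. The pentagon begins a chain of regular fns spheres: it is the vertex link of the icosahedron, which is the vertex link of the boundary of the $600$-cell. One step further the chain leaves the sphere. The regular tessellation by $4$-simplices with the $600$-cell as vertex link is the honeycomb $\{3,3,3,5\}$ of hyperbolic space $\mathbb H^4$; it is fns (Lemma~\ref{lem:Tfns}), and therefore so are the three spheres below it. The $4$-sphere has no fns triangulation at all (Januszkiewicz--Swiatkowski). More generally, an fns triangulation $\Delta$ of a $4$-manifold satisfies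
\begin{equation}\label{eq:KPP}
\chi(\Delta)\ge f_0(\Delta),
\end{equation}
where $f_0$ is the number of vertices (Kopczy\'nski--Pak--Przytycki). Which Euler characteristics occur? Kalmanovich, Nevo and Sorcar showed that every large enough even integer does. The following question comes from their paper \cite{KNS}.

\medskip
\noindent\textbf{Question.} \emph{Is there an fns $4$-manifold of odd Euler characteristic?}
\medskip

The bound \eqref{eq:KPP} says nothing about parity, yet the first attempts all give even numbers. An orientable $4$-manifold with an orientation-reversing self-homeomorphism has even Euler characteristic, and the orientable quotients of the honeycomb by normal subgroups of its reflection group are of this kind (Proposition~\ref{prop:M}). Since $\chi(A\#B)=\chi(A)+\chi(B)-2$, connected sums of even examples are even. To change the parity one would like to add a summand $\mathbb{RP}^4$ or $\mathbb{CP}^2$, but these have $\chi=1$ and $\chi=3$, while a triangulated $4$-manifold has more than three vertices, so by \eqref{eq:KPP} neither is fns. The way out is to add $\mathbb{RP}^4$ without triangulating it. Forming $M\#\mathbb{RP}^4$ amounts to removing a ball from $M$ and identifying antipodal points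 of the boundary sphere, and this uses no new vertices.

\begin{theorem}\label{thm:A}
There is a closed orientable hyperbolic $4$-manifold $M$ of even Euler characteristic such that $M\#\mathbb{RP}^4$ has an fns triangulation. Since $\chi(M\#\mathbb{RP}^4)=\chi(M)-1$, this is an fns $4$-manifold of odd Euler characteristic.
\end{theorem}

\begin{theorem}\label{thm:B}
Let $M$ be the manifold constructed in the proof of Theorem~\ref{thm:A}. For all $m\ge1$ and $0\le j\le m$, the manifold $(\#^mM)\#(\#^j\mathbb{RP}^4)$ has an fns triangulation. Consequently there is $k_0$ such that every integer $k\ge k_0$ is the Euler characteristic of an fns $4$-manifold.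
\end{theorem}

By \eqref{eq:KPP} only positive integers occur, so the Euler characteristics of fns $4$-manifolds form a cofinite subset of the positive integers.

\medskip
\noindent\textbf{Notation.} We write $d_K$ or $d$ for the graph distance in the $1$-skeleton of $K$, and $|xy|$ for the hyperbolic distance of points $x,y$. The closed star $\operatorname{st}(u)$ consists of the faces containing $u$ and their subfaces; the open star is $|\operatorname{st}(u)|\setminus|\operatorname{lk}(u)|$; and $K\setminus u$ is the full subcomplex on the vertices other than $u$, whose realization is the complement of the open star. Finally $\varphi=\frac{1+\sqrt5}{2}$, so that $\varphi^2=\varphi+1$ and $\cos\frac\pi5=\frac\varphi2$.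

\section{Crosscaps on surfaces}\label{sec:surfaces}

The construction, what can go wrong with it, and the remedy are all visible in dimension two. Let $K$ be an fns triangulation of a closed surface and let $v$ be a vertex of even degree $2m$, with link the cycle $y_0,\dots,y_{2m-1}$. Delete the open star of $v$ and identify $y_i$ with $y_{i+m}$, and the edge $y_iy_{i+1}$ with $y_{i+m}y_{i+m+1}$. The result $X$ is $K\#\mathbb{RP}^2$. We lose $1+m$ vertices, $2m+m$ edges and $2m$ triangles, so $\chi$ changes by $-(1+m)+3m-2m=-1$. When is $X$ fns?

The first obstruction lies in the link. Its image in $X$ is a cycle of length $m$. Because the link is full in $K$, every face of $X$ with vertices on this cycle is a vertex or an edge of the cycle. For $m=3$ we get a clique that is not a face, and for $m=4$ a square. So antipodal vertices must be at distance $m\ge5$ in the link. This is not enough.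

\begin{example}\label{ex:antiprism}
Replace the two parallel pentagons of the icosahedron by decagons. That is, let $A$ be the $2$-sphere with vertices $v,v'$ and $y_i,w_i$ ($i\in\mathbb Z/10$) and triangles
\[
vy_iy_{i+1},\qquad y_iy_{i+1}w_i,\qquad y_{i+1}w_iw_{i+1},\qquad v'w_iw_{i+1}.
\]
The map $v\leftrightarrow v'$, $y_i\leftrightarrow w_{-i}$ is a symmetry, which halves the following checks. The link of $v$ is the decagon of the $y_i$, and the link of $y_i$ is the pentagon $v,y_{i+1},w_i,w_{i-1},y_{i-1}$. Neither has a chord in $A$, so a clique through a given vertex contains at most two further vertices, consecutive in its link, and $A$ is flag. A complex has no square if and only if the common neighbors of any two nonadjacent vertices are pairwise adjacent. The nonadjacent pairs with at least two common neighbors are $\{v,w_i\}$ with $y_i,y_{i+1}$; $\{y_i,y_{i+2}\}$ with $v,y_{i+1}$; $\{y_i,w_{i+1}\}$ with $y_{i+1},w_i$; $\{y_i,w_{i-2}\}$ with $y_{i-1},w_{i-1}$; and their images under the symmetry. In each case the two common neighbors are adjacent, so $A$ is fns. Now form $X$ at $v$, with $m=5$. The path $y_0,w_0,v',w_5,y_5$ closes up to a $4$-cycle of $X$. It is a square, since $v'$ is adjacent to no $y_i$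 and $w_0$ is not adjacent to $w_5$.
\end{example}

So we must exclude shortcuts outside the link. The fns condition alone does not do so: a path of length $4$ from $y_0$ to $y_m$ forms, together with $v$, a cycle of length $6$. In the example the culprit is the opposite pole $v'$, where all directions issuing from $v$ meet again. In negative curvature this cannot happen. Consider the tiling $\{3,10\}$ of $\mathbb H^2$ by equilateral triangles of angle $\pi/5$, ten around each vertex, and for a vertex $z\ne v$ let $\rho(z)$ be the direction of $z$ seen from $v$. The edges of the link subtend the angle $\pi/5$ at $v$, and Lemma~\ref{lem:angle} shows that no edge avoiding $v$ subtends more. Along a path from $y_0$ to $y_5$ avoiding $v$ the direction $\rho$ moves from a unit vector to its negative in steps of at most $\pi/5$, so the path has at least five edges.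

One complication remains. A short cycle of $X$ may pass through the crosscap several times: it can run from $y_0$ to $y_2$, jump to the identified vertex $y_7$, and continue to $y_5$. At each jump $\rho$ changes sign. A double cover does the bookkeeping. Glue two copies of $K\setminus v$ along their boundaries by the antipodal map; call the result $Y$ and let $\tau$ exchange the copies, so that $X=Y/\tau$. On $Y$ there are no jumps if we use $\rho$ on one copy and $-\rho$ on the other. Moreover $Y$ is a connected sum of a kind that preserves the fns property (Lemma~\ref{lem:sum}), and $Y/\tau$ is fns as soon as $d(x,\tau x)\ge5$ for all vertices $x$ (Lemma~\ref{lem:quot}). In dimension four the decagon is replaced by the boundary of the $600$-cell, which is also centrally symmetric with edges subtending $\pi/5$, and $\{3,10\}$ is replaced by $\{3,3,3,5\}$.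

\section{Quotients and star-connected sums}\label{sec:gluing}

The first lemma will be used twice: to pass from the infinite honeycomb to a compact manifold, and to pass from $Y$ to $Y/\tau$. If a group $G$ acts simplicially on $K$, let $K/G$ be the simplicial complex whose vertices are the $G$-orbits of vertices and whose faces are the images of the faces of $K$.

\begin{lemma}\label{lem:quot}
Let $K$ be a locally finite fns complex, and let a group $G$ act simplicially on $K$ with $d(x,gx)\ge5$ for all vertices $x$ and all $g\ne1$. Then $K/G$ is fns, and $|K|\to|K/G|$ is a regular covering with group $G$ that maps $\operatorname{st}(x)$ isomorphically onto $\operatorname{st}(Gx)$ for every vertex $x$.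
\end{lemma}

\begin{proof}
\emph{Covering.} Two vertices of $\operatorname{st}(x)$ are at distance at most $2$, so an orbit has at most one member in $\operatorname{st}(x)$. In particular each face of $K$ maps injectively. Let $\sigma,\sigma'$ be faces with the same image. Choose $x\in\sigma$ and $g\in G$ with $x\in g\sigma'$. Then $\sigma$ and $g\sigma'$ lie in $\operatorname{st}(x)$ and meet the same orbits, so $\sigma=g\sigma'$. Hence the faces of $K/G$ are the orbits of faces of $K$. No $g\ne1$ maps a face to itself, since then $d(x,gx)\le1$ for its vertices. Thus $G$ acts freely on $|K|$ and $|K/G|=|K|/G$. A face of $K/G$ containing $Gx$ is the image of a face of $K$, which we may translate so that it contains $x$. So $\operatorname{st}(x)\to\operatorname{st}(Gx)$ is onto on faces and injective on vertices, hence an isomorphism. The preimage of the open star of $Gx$ is the union of the open stars of the vertices $gx$. These are disjoint, because open stars meet only if their centers are equal or adjacent, and each maps homeomorphically. This is the covering statement. In particular, if an orbit $B$ is adjacent to $Gx$, then $x$ has a neighbor in $B$, so edge paths lift from any starting point.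

\emph{Flag.} Let $A_0,\dots,A_r$ be pairwise adjacent orbits. Fix $x_0\in A_0$ and let $x_i\in A_i$ be a neighbor of $x_0$. For $1\le i<j$ the vertex $x_i$ is adjacent to some $gx_j$. The path $x_j,x_0,x_i,gx_j$ has length $3$, so $g=1$. Thus $x_0,\dots,x_r$ is a clique, hence a face of $K$, and its image is a face of $K/G$.

\emph{No square.} Let $A,B,C,E$ be a $4$-cycle of $K/G$. Lift it to a path $a,b,c,e$. Then $e$ is adjacent to some $ga$, so $d(a,ga)\le4$ and $g=1$. The $4$-cycle $a,b,c,e$ of $K$ has a diagonal, whose image is a diagonal of $A,B,C,E$.
\end{proof}

The three parts use displacement at least $3$, $4$ and $5$. The last two bounds cannot be lowered: the half-turn of a cycle of length $2m$ has displacement $m$ and quotient a cycle of length $m$, which is not flag for $m=3$ and is a square for $m=4$.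

For the second construction we need some piecewise linear (PL) topology. A \emph{combinatorial $4$-manifold} is a finite simplicial complex all of whose vertex links are PL $3$-spheres; equivalently, a finite complex whose realization is a closed PL $4$-manifold. We use the following standard facts (Rourke--Sanderson).
\begin{itemize}
\item[(P1)] If $u$ is a vertex of a combinatorial manifold $K$, then $\operatorname{st}(u)$ is a PL ball with boundary $\operatorname{lk}(u)$, and $K\setminus u$ is a PL manifold with boundary $\operatorname{lk}(u)$. The boundary has a PL collar.
\item[(P2)] Gluing PL manifolds along a PL homeomorphism of their boundaries gives a PL manifold.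
\item[(P3)] Let $D$ be a PL $4$-ball and $A$ a connected closed PL $4$-manifold. Two PL embeddings $D\to A$ are ambient isotopic if $A$ is nonorientable, or if $A$ is orientable and they induce the same orientation on $D$.
\end{itemize}
Given PL embeddings $i\colon D\to A$ and $j\colon D\to B$, a \emph{connected sum} of $A$ and $B$ is obtained by removing the interiors of $i(D)$ and $j(D)$ and gluing by $ji^{-1}$ along the boundaries. In general the result depends on orientations. Call a connected closed PL $4$-manifold \emph{reversible} if it is nonorientable or has an orientation-reversing PL self-homeomorphism.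

\begin{lemma}\label{lem:rev}
For reversible $A$ and $B$ the connected sum $A\#B$ is well defined up to PL homeomorphism and is reversible. On reversible manifolds $\#$ is commutative and associative.
\end{lemma}

\begin{proof}
By (P3), any two PL embeddings of $D$ in a reversible manifold differ by a PL self-homeomorphism of it: in the orientable case, compose one embedding with an orientation-reversing self-homeomorphism if the induced orientations disagree. So the sum does not depend on $i$ and $j$. If $A$ or $B$ is nonorientable, it remains so after removing a ball, and $A\#B$ is nonorientable. Otherwise let $r$ be an orientation-reversing PL self-homeomorphism of $D$, and choose self-homeomorphisms $f$ of $A$ and $g$ of $B$ with $fi=ir$ and $gj=jr$. Both reverse orientation, and $g\,(ji^{-1})=jri^{-1}=(ji^{-1})\,f$ on $i(\partial D)$, so they combine to an orientation-reversing self-homeomorphism of $A\#B$. The definition is symmetric in $A$ and $B$. For associativity choose two disjoint balls in the middle summand; the two gluings can then be done in either order.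
\end{proof}

To keep a connected sum fns, the gluing sphere must be chosen well. The boundary of a $4$-simplex would survive as a clique that is not a face. A vertex link works, because the deleted vertex certifies that no square crosses it.

\begin{lemma}[star-connected sum; cf.\ \cite{KNS}]\label{lem:sum}
Let $K,L$ be fns combinatorial $4$-manifolds with vertices $u,w$, and let $\beta\colon\operatorname{lk}_K(u)\to\operatorname{lk}_L(w)$ be a simplicial isomorphism. Then $Z=(K\setminus u)\cup_\beta(L\setminus w)$ is an fns combinatorial $4$-manifold. It is a connected sum of $K$ and $L$, and $\chi(Z)=\chi(K)+\chi(L)-2$. The two sides $K\setminus u$ and $L\setminus w$ are full subcomplexes of $Z$ meeting in the common link $\Sigma$, and no edge joins a vertex of one side outside $\Sigma$ to a vertex of the other side outside $\Sigma$.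
\end{lemma}

\begin{proof}
Identify the vertices of the two links by $\beta$ and let the faces of $Z$ be the faces of $K\setminus u$ and of $L\setminus w$. Both links are full, so a face of either side with all vertices in $\Sigma$ is a face of $\Sigma$. Hence the sides intersect exactly in $\Sigma$, the realization $|Z|$ is the glued space, and each side is full in $Z$. Every edge lies in one side, which gives the last assertion.

A clique of $Z$ therefore lies in one side, say $K\setminus u$. By fullness it is a clique of $K$, so it is a face of $K$ not containing $u$, and $Z$ is flag. Suppose $Z$ has a square. It does not lie in one side, since the sides are fns and full. So it contains vertices $p$ of $K\setminus u$ and $q$ of $L\setminus w$ outside $\Sigma$. They are nonadjacent, hence opposite in the square. The other two vertices $r,s$ are nonadjacent, and they are adjacent to both $p$ and $q$, so they lie in both sides, that is, in $\Sigma$. Replace $q$ by $u$: the cycle $u,r,p,s$ lies in $K$, and neither $rs$ nor $up$ is an edge, the latter because $p\notin\operatorname{lk}(u)$. This is a square of $K$, a contradiction.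

By (P1) and (P2), $Z$ is a combinatorial manifold. It is the connected sum defined by the ball $D=\operatorname{st}(u)$, its inclusion in $K$, and the cone over $\beta$, which embeds $D$ in $L$ with image $\operatorname{st}(w)$. Finally $K=(K\setminus u)\cup\operatorname{st}(u)$ with intersection a $3$-sphere, so $\chi(K)=\chi(K\setminus u)+1-0$. The same holds for $L$, and $\chi(Z)=\chi(K\setminus u)+\chi(L\setminus w)-0$.
\end{proof}

\section{The honeycomb $\{3,3,3,5\}$}\label{sec:honeycomb}

We use three facts of hyperbolic geometry. In a triangle with sides $x,y,c$ and angle $\gamma$ opposite $c$, the law of cosines reads $\cosh c=\cosh x\cosh y-\sinh x\sinh y\cos\gamma$. In a right triangle with hypotenuse $c$ and acute angles $\gamma,\delta$ one has $\cosh c=\cot\gamma\cot\delta$. The angle $\angle_v(a,b)$ is the distance, on the unit tangent sphere at $v$, between the directions of $a$ and $b$, so angles at $v$ satisfy the triangle inequality. By the law of cosines, the angle $\theta$ of an equilateral triangle of side $\ell$ satisfies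
\begin{equation}\label{eq:equi}
\cos\theta=\frac{\cosh^2\ell-\cosh\ell}{\sinh^2\ell}=\frac{\cosh\ell}{\cosh\ell+1},\qquad\text{so}\qquad\cosh\ell=\frac{\cos\theta}{1-\cos\theta}.
\end{equation}

\subsection*{Edges seen from a vertex}

An \emph{equilateral tessellation} of $\mathbb H^N$, $N\ge2$, is a locally finite family of geodesic $N$-simplices covering $\mathbb H^N$, any two of which are disjoint or meet in a common face, with all edges of the same length $\ell$. It is a simplicial complex with realization $\mathbb H^N$. We want to bound the angle that an edge subtends at a vertex $v$. A segment of length $\ell$ looks large from nearby, so we first need to know that its endpoints are not closer to $v$ than the neighbors of $v$ are. Graph distance does not give this for free.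

\begin{lemma}\label{lem:angle}
Let $T$ be an equilateral tessellation of $\mathbb H^N$ with edge length $\ell$, and let $\theta$ be the angle of the equilateral triangle of side $\ell$.
\begin{itemize}
\item[(a)] Distinct vertices $v,w$ of $T$ satisfy $|vw|\ge\ell$.
\item[(b)] If $v$ is a vertex and $a,b\ne v$ are adjacent vertices, then $\angle_v(a,b)\le\theta$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) We first show that the open star of $v$ contains the open ball of radius $\ell/2$ about $v$. Let $\sigma$ be an $N$-simplex with vertex $v$, let $F$ be its facet opposite $v$, and let $u$ be a vertex of $F$. The half-space $\{y:|yu|\le|yv|\}$ is convex. It contains $u$, and it contains the other vertices of $F$, which are at distance $\ell$ from both $u$ and $v$. So it contains $F$, and every $y\in F$ satisfies $\ell=|vu|\le|vy|+|yu|\le2|vy|$. Now let $0<|vx|<\ell/2$. By local finiteness the simplices containing $v$ cover a neighborhood of $v$, so the ray from $v$ through $x$ contains a point other than $v$ of some such $\sigma$. Since $\sigma$ is the union of the segments from $v$ to the points of $F$, the ray meets $F$ in a point $y$, and $[v,y)\subset\sigma\setminus F$. As $|vy|\ge\ell/2>|vx|$, the point $x$ lies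 in $\sigma\setminus F$, which is part of the open star of $v$.

Suppose $0<|vw|<\ell$. The midpoint $x$ of $v$ and $w$ lies in both open stars, so the simplex containing $x$ in its relative interior has both $v$ and $w$ as vertices. Then $vw$ is an edge and $|vw|=\ell$, a contradiction.

(b) Put $F(x,y)=\dfrac{\cosh x\cosh y-\cosh\ell}{\sinh x\sinh y}$. Name $a,b$ so that $x_0=|va|\ge y_0=|vb|$; then $y_0\ge\ell$ by (a), and $\cos\angle_v(a,b)=F(x_0,y_0)$ by the law of cosines. We compute
\[
\frac{\partial F}{\partial x}=\frac{\sinh^2x\cosh y-\cosh x\,(\cosh x\cosh y-\cosh\ell)}{\sinh^2x\,\sinh y}=\frac{\cosh x\cosh\ell-\cosh y}{\sinh^2x\,\sinh y},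
\]
which is positive for $x\ge y>0$. Hence, using \eqref{eq:equi} at the end,
\[
F(x_0,y_0)\ge F(y_0,y_0)=1-\frac{\cosh\ell-1}{\sinh^2y_0}\ge1-\frac{\cosh\ell-1}{\sinh^2\ell}=F(\ell,\ell)=\cos\theta.\qedhere
\]
\end{proof}

\subsection*{The $600$-cell}

Let $S$ be the boundary complex of the $600$-cell $\{3,3,5\}$, the regular convex $4$-polytope whose facets are tetrahedra, five around each edge, inscribed in the unit sphere of $\mathbb R^4$. As the boundary of a simplicial polytope it is a PL $3$-sphere. We use the following facts (Coxeter).
\begin{itemize}
\item[(S1)] $S$ has $120,720,1200,600$ faces of dimensions $0,1,2,3$.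
\item[(S2)] The vertex set is invariant under $-1$; hence $-1$ maps the polytope to itself and induces a simplicial involution of $S$.
\item[(S3)] Inner products of distinct vertices lie in $\{\pm\frac\varphi2,\pm\frac12,\pm\frac1{2\varphi},0,-1\}$, and two vertices are adjacent if and only if their inner product is $\frac\varphi2$. So adjacent vertices are at angle $\pi/5$, and distinct nonadjacent vertices are at angle at least $\pi/3$.
\item[(S4)] The neighbors of a vertex $y$ are the vertices of a regular icosahedron, whose boundary is $\operatorname{lk}_S(y)$.
\end{itemize}

\begin{lemma}\label{lem:Sflag}
$S$ is flag.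
\end{lemma}

\begin{proof}
Let $Q$ be a clique with at least two vertices and let $y\in Q$. The vertices of $Q\setminus\{y\}$ belong to the icosahedron $I$ of (S4). The edges of $I$ are edges of $S$, all edges of $S$ have the same length, and nonadjacent vertices of a regular icosahedron are farther apart than adjacent ones. So $Q\setminus\{y\}$ is a clique of $I$. Let $z\in Q\setminus\{y\}$. The remaining vertices lie on the regular pentagon of neighbors of $z$ in $I$, at mutual distance one edge length. The diagonals of the pentagon are longer than its sides, so there are at most two remaining vertices, and they are consecutive on the pentagon. Thus $Q\setminus\{y\}$ is a face of $\operatorname{lk}_S(y)$, and $Q$ is a face of $S$.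
\end{proof}

\subsection*{The honeycomb}

Let $W=[3,3,3,5]$ be the group generated by the reflections in the five facets of the compact simplex in $\mathbb H^4$ whose Coxeter diagram is a path with labels $3,3,3,5$, and let $T$ be the associated regular honeycomb $\{3,3,3,5\}$. The standard facts are these.
\begin{itemize}
\item[(T1)] $T$ is an equilateral tessellation of $\mathbb H^4$ by regular $4$-simplices.
\item[(T2)] $W$ preserves $T$ and is transitive on its vertices, with stabilizers of order $14400$.
\item[(T3)] At each vertex $v$, the directions of the simplices containing $v$ form a tessellation of the unit tangent sphere isometric to the radial projection of $S$. Thus sending a neighbor of $v$ to its direction is an isomorphism $\operatorname{lk}_T(v)\cong S$.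
\end{itemize}
By (T3) and (S3) the triangles of $T$ are equilateral with angle $\theta=\pi/5$. Since $2-\varphi=\varphi^{-2}$, formula \eqref{eq:equi} gives
\[
\cosh\ell=\frac{\varphi/2}{1-\varphi/2}=\frac{\varphi}{2-\varphi}=\varphi^3=2\varphi+1=2+\sqrt5 .
\]

\begin{lemma}\label{lem:Tfns}
$T$ is fns.
\end{lemma}

\begin{proof}
\emph{Flag.} Let $Q$ be a clique, $v\in Q$, and let $a,b\in Q\setminus\{v\}$ be distinct. The geodesic triangle $vab$ has three sides of length $\ell$, so its angle at $v$ is $\pi/5$. By (T3) and (S3), $a$ and $b$ are adjacent in $\operatorname{lk}(v)$. So $Q\setminus\{v\}$ is a clique of $\operatorname{lk}(v)\cong S$, hence a face of it by Lemma~\ref{lem:Sflag}, and $Q$ is a face of $T$.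

\emph{No square.} The idea is that a hyperbolic rhombus with long sides cannot have all its angles large. Let $a,b,c,e$ be a square. The neighbors $b,e$ of $a$ are nonadjacent, so $\gamma:=\angle_a(b,e)\ge\pi/3$; for the same reason $\angle_b(a,c)\ge\pi/3$. The four points need not lie in a plane, but the triangles $abe$ and $cbe$ have the same side lengths $\ell,\ell,|be|$, so $\angle_b(a,e)=\angle_b(c,e)=:\delta$, and the triangle inequality for angles gives $2\delta\ge\angle_b(a,c)\ge\pi/3$. The isosceles triangle $abe$ is nondegenerate, since $\gamma=\pi$ would force $\delta=0$. The segment from $a$ to the midpoint of $be$ cuts it into two right triangles with hypotenuse $\ell$ and acute angles $\gamma/2\ge\pi/6$ and $\delta\ge\pi/6$. Therefore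
\[
2+\sqrt5=\cosh\ell=\cot\tfrac\gamma2\,\cot\delta\le\cot^2\tfrac\pi6=3,
\]
which is false.
\end{proof}

\section{The hyperbolic manifold $M$}\label{sec:M}

We need a compact quotient of $T$ that looks like $T$ in a large ball about each vertex. A group is \emph{residually finite} if each nontrivial element lies outside some normal subgroup of finite index; by Malcev's theorem, finitely generated linear groups have this property. The group $W$ is generated by five reflections and is a subgroup of $O(4,1)$, so it is residually finite.

Fix a vertex $v_0$ of $T$. The set $E=\{g\in W: d(v_0,gv_0)<300\}$ is finite, because balls in the graph of $T$ and vertex stabilizers are finite. For each $g\in E\setminus\{1\}$ choose a finite-index normal subgroup missing $g$, and let $\Gamma$ be the intersection of these subgroups and of the orientation-preserving subgroup of $W$. Then $\Gamma$ is normal of finite index, preserves orientation, and $\Gamma\cap E=\{1\}$. Every vertex has the form $x=hv_0$ with $h\in W$, and for $1\ne\gamma\in\Gamma$ we have $h^{-1}\gamma h\in\Gamma\setminus\{1\}$ by normality, so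
\begin{equation}\label{eq:disp}
d(x,\gamma x)=d(v_0,h^{-1}\gamma hv_0)\ge300 .
\end{equation}
Let $M=T/\Gamma$, let $q\colon T\to M$ be the projection, and let $n=f_0(M)$. The number $300$ is generous: the next section needs displacement $12$, and Theorem~\ref{thm:B} needs $n>242$.

\begin{proposition}\label{prop:M}
$M$ is an fns combinatorial $4$-manifold with all vertex links isomorphic to $S$, and it triangulates a closed connected orientable hyperbolic $4$-manifold. Moreover $M$ is reversible, $\chi(M)=n$, $n$ is even, and $n\ge300$.
\end{proposition}

\begin{proof}
By \eqref{eq:disp} and Lemmas~\ref{lem:Tfns} and~\ref{lem:quot}, $M$ is fns, its vertex links are isomorphic to $S$, and $\mathbb H^4=|T|\to|M|$ is a regular covering whose group $\Gamma$ consists of orientation-preserving isometries. Since $W$ is transitive on vertices and $\Gamma$ has finite index, $M$ is finite. This proves the first sentence.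

By (S1), each vertex of $M$ lies in $120$ edges, $720$ triangles, $1200$ tetrahedra and $600$ four-simplices. A $k$-face has $k+1$ vertices, so
\[
\chi(M)=n\left(1-\tfrac{120}2+\tfrac{720}3-\tfrac{1200}4+\tfrac{600}5\right)=n\,(1-60+240-300+120)=n .
\]

A reflection $r\in W$ normalizes $\Gamma$, so it permutes the $\Gamma$-orbits and induces a simplicial automorphism $\bar r$ of $M$. It reverses orientation, because its lift $r$ does. So $M$ is reversible. By Poincar\'e duality $\chi(M)=2-2b_1+b_2$, and the intersection form on $H^2(M;\mathbb R)$ is symmetric and nondegenerate, of type $(b^+,b^-)$ with $b^++b^-=b_2$ and signature $b^+-b^-$. The map $\bar r^*$ is an isometry from this form to its negative, so $b^+=b^-$. Hence $b_2$, and with it $n=\chi(M)$, is even.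

The graph of $T$ is infinite, connected and locally finite, so some vertex is at distance $299$ from $v_0$. The $300$ vertices of a shortest path to it have mutual distances below $300$, so by \eqref{eq:disp} their images in $M$ are distinct.
\end{proof}

Fix a vertex $\tilde v$ of $T$, let $U$ be the unit tangent sphere at $\tilde v$, and put $v=q(\tilde v)$ and $\Sigma=\operatorname{lk}_M(v)$. The isomorphisms $\Sigma\cong\operatorname{lk}_T(\tilde v)\cong S$ given by $q$ and by (T3) identify the vertices of $\Sigma$ with the vertices of a $600$-cell inscribed in $U$. Let $\alpha\colon\Sigma\to\Sigma$ be the involution induced by $-1$ as in (S2). In $M$ a vertex can be seen from $v$ along many geodesics, so the direction map of Section~\ref{sec:surfaces} makes sense only near $v$, where one lift is preferred. That suffices, because we have to control only paths of length at most $4$ that meet $\Sigma$. Let $V$ be the set of vertices $z$ of $M$ with $1\le d_M(v,z)\le5$.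

\begin{lemma}\label{lem:rho}
There is a map $\rho\colon V\to U$ such that $\angle(\rho(z),\rho(z'))\le\pi/5$ whenever $z,z'\in V$ are adjacent, and $\rho(\alpha y)=-\rho(y)$ for every vertex $y$ of $\Sigma$.
\end{lemma}

\begin{proof}
Let $B$ be the set of vertices of $T$ at graph distance at most $5$ from $\tilde v$. Two elements of $B$ are at distance at most $10$, so $q$ is injective on $B$ by \eqref{eq:disp}. Lifting a shortest path from $v$ shows that each $z\in V$ has a preimage $\tilde z\in B$, which is unique and different from $\tilde v$. Let $\rho(z)$ be the direction of $\tilde z$ at $\tilde v$. If $z,z'\in V$ are adjacent, then $\tilde z$ is adjacent to $\gamma\tilde z'$ for some $\gamma\in\Gamma$, and $d(\tilde z',\gamma\tilde z')\le5+5+1<300$, so $\gamma=1$. Thus $\tilde z,\tilde z'$ are adjacent, and Lemma~\ref{lem:angle}(b) with $\theta=\pi/5$ gives the bound. On the vertices of $\Sigma$ the map $\rho$ is the identification used to define $\alpha$.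
\end{proof}

\section{The crosscap: proof of Theorem~\ref{thm:A}}\label{sec:A}

Let $M'=M\setminus v$, a PL manifold with boundary $\Sigma$. Take two copies $M'_1,M'_2$ of $M'$, write $z_i$ for the copy of $z$ in $M'_i$, and set
\[
Y=M'_1\cup M'_2,\qquad y_1=(\alpha y)_2\quad\text{for } y\in\Sigma .
\]
This is the star-connected sum of Lemma~\ref{lem:sum} with $K=L=M$, $u=w=v$ and $\beta=\alpha$. So $Y$ is an fns combinatorial $4$-manifold with $\chi(Y)=2n-2$. We write $\Sigma_Y=M'_1\cap M'_2$. The swap $\tau\colon z_1\leftrightarrow z_2$ respects the gluing because $\alpha^2=1$: the identified points $y_1$ and $(\alpha y)_2$ are sent to $y_2$ and $(\alpha y)_1$, and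
\begin{equation}\label{eq:swap}
(\alpha y)_1=(\alpha^2y)_2=y_2 .
\end{equation}
So $\tau$ is a simplicial involution of $Y$.

\begin{lemma}\label{lem:disp}
$d_Y(x,\tau x)\ge5$ for every vertex $x$ of $Y$.
\end{lemma}

\begin{proof}
For $z\in V$ define $\hat\rho(z_1)=\rho(z)$ and $\hat\rho(z_2)=-\rho(z)$. The sign is what makes the two definitions agree on $\Sigma_Y$:
\[
\hat\rho((\alpha y)_2)=-\rho(\alpha y)=\rho(y)=\hat\rho(y_1).
\]
The domain of $\hat\rho$ is $\tau$-invariant, and $\hat\rho(\tau x)=-\hat\rho(x)$. Every edge of $Y$ is $z_1z'_1$ or $z_2z'_2$ for an edge $zz'$ of $M'$, and $-1$ preserves angles. By Lemma~\ref{lem:rho}, adjacent vertices in the domain of $\hat\rho$ have images at angle at most $\pi/5$.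

Suppose $x=p_0,p_1,\dots,p_k=\tau x$ is an edge path with $0\le k\le4$. The path meets $\Sigma_Y$: either $x\in\Sigma_Y$, or $x$ and $\tau x$ lie on different sides outside $\Sigma_Y$, and by Lemma~\ref{lem:sum} no edge leads directly from one side to the other. We claim that every $p_i$ is in the domain of $\hat\rho$. This holds for $p_i\in\Sigma_Y$. Otherwise let $p_j\in\Sigma_Y$ with $|i-j|$ minimal. The vertices from $p_i$ up to but excluding $p_j$ avoid $\Sigma_Y$, so they lie on the same side as $p_i$, and so does $p_j$. Since the side is full, this subpath is a path of length at most $4$ in a copy of $M'$ ending in $\Sigma$. So the vertex of $M$ underlying $p_i$ is different from $v$ and at distance at most $4+1$ from it. This proves the claim. By the triangle inequality on $U$,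
\[
\pi=\angle(\hat\rho(x),-\hat\rho(x))=\angle(\hat\rho(p_0),\hat\rho(p_k))\le k\,\frac\pi5\le\frac{4\pi}5,
\]
a contradiction.
\end{proof}

The constants fit with no step to spare: Lemma~\ref{lem:quot} asks for displacement $5$, and a bound of $\pi/4$ per edge would have allowed $k=4$.

\begin{proof}[Proof of Theorem~\ref{thm:A}]
By Proposition~\ref{prop:M}, $M$ is a closed orientable hyperbolic manifold with $\chi(M)=n$ even. By Lemma~\ref{lem:disp} and Lemma~\ref{lem:quot} with $G=\{1,\tau\}$, the complex $X=Y/\tau$ is fns, and $|Y|\to|X|$ is a double covering that is an isomorphism on vertex stars. So the vertex links of $X$ are PL $3$-spheres, $X$ is a combinatorial $4$-manifold, and $\chi(X)=\frac12\chi(Y)=n-1$ is odd.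

It remains to identify $|X|=|Y|/\tau$. Every $\tau$-orbit meets $|M'_1|$. For a point $z\notin|\Sigma|$ the image $\tau(z_1)=z_2$ is not in $|M'_1|$, and for $y\in|\Sigma|$ we have $\tau(y_1)=(\alpha y)_1$ by \eqref{eq:swap}. So $|X|$ is $|M'|$ with $y$ and $\alpha y$ identified for $y\in|\Sigma|$. Identify $|\Sigma|$ with the boundary of the solid $600$-cell $D$, on which $\alpha$ is $-1$. Then $\mathbb{RP}^4=D/(y\sim-y\text{ for }y\in\partial D)$, and removing the interior of the ball $\frac12D$ leaves
\[
P=|\Sigma|\times[\tfrac12,1]\,\big/\,\big((y,1)\sim(\alpha y,1)\big).
\]
By (P1) the boundary of $|M'|$ has a collar, so there is a PL homeomorphism from $|M'|$ to the union of $|M'|$ and $|\Sigma|\times[\frac12,1]$, glued along $|\Sigma|\times\{\frac12\}$, that sends each boundary point $y$ to $(y,1)$. Passing to quotients gives $|X|\cong|M'|\cup P$. This is a connected sum of $M$ and $\mathbb{RP}^4$. Both are reversible, $\mathbb{RP}^4$ being nonorientable, so $|X|\cong M\#\mathbb{RP}^4$ unambiguously by Lemma~\ref{lem:rev}.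
\end{proof}

\section{All large Euler characteristics: proof of Theorem~\ref{thm:B}}\label{sec:B}

We chain together copies of $M$ and $X$ by star-connected sums. Adding $M$ raises $\chi$ by $n-2$ and adding $X$ raises it by $n-3$, two consecutive integers, so long chains fill all gaps. Lemma~\ref{lem:sum} needs vertices with isomorphic links, and one such vertex must survive each step. Call a vertex \emph{good} if its link is isomorphic to $S$; its closed star then has $121$ vertices.

\begin{lemma}\label{lem:good}
Each $N\in\{M,X\}$ has good vertices $w,w'$ with $w'\notin\operatorname{st}(w)$.
\end{lemma}

\begin{proof}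
It suffices to find more than $121$ good vertices. All $n\ge300$ vertices of $M$ are good. For $X$, consider the $n-121$ vertices $z$ of $M$ with $d(z,v)\ge2$. The orbits $\{z_1,z_2\}$ are distinct vertices of $X$. By Lemma~\ref{lem:quot} the link of $\{z_1,z_2\}$ is isomorphic to $\operatorname{lk}_Y(z_1)$. This equals $\operatorname{lk}_{M'}(z)$ because all faces of $Y$ containing $z_1\notin\Sigma_Y$ lie in $M'_1$, and $\operatorname{lk}_{M'}(z)=\operatorname{lk}_M(z)\cong S$ because $z$ is not adjacent to $v$. Finally $n-121\ge179>121$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Let $N_1,\dots,N_m\in\{M,X\}$, exactly $j$ of them equal to $X$. We construct fns combinatorial $4$-manifolds $K_1,\dots,K_m$, each with a good vertex. Put $K_1=N_1$. Given $K_i$ with a good vertex $u$, choose $w,w'$ in $N_{i+1}$ as in Lemma~\ref{lem:good}, and let $K_{i+1}$ be a star-connected sum of $K_i$ at $u$ and $N_{i+1}$ at $w$; both links are isomorphic to $S$. The vertex $w'$ is neither $w$ nor a neighbor of $w$, so it has the same link in $K_{i+1}$ as in $N_{i+1}$ and is good.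

The manifolds $M$ and $\mathbb{RP}^4$ are reversible and $|X|\cong M\#\mathbb{RP}^4$. By Lemmas~\ref{lem:sum} and~\ref{lem:rev} and induction, each $K_i$ is reversible and $|K_i|\cong N_1\#\cdots\#N_i$. Rearranging the summands gives $|K_m|\cong(\#^mM)\#(\#^j\mathbb{RP}^4)$, and
\[
\chi(K_m)=(mn-j)-2(m-1)=m(n-2)+2-j .
\]
For $m\ge n-3$ the values $j=0,1,\dots,n-3$ are all allowed, and they realize every integer in
\[
I_m=\big[\,m(n-2)+2-(n-3),\ m(n-2)+2\,\big].
\]
The lower end of $I_{m+1}$ is $(m+1)(n-2)+2-(n-3)=m(n-2)+3$, one more than the upper end of $I_m$. So the intervals $I_m$, $m\ge n-3$, contain every integer from the lower end of $I_{n-3}$ on, and we may take $k_0=(n-3)(n-2)+2-(n-3)=(n-3)^2+2$.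
\end{proof}

\begin{remark}
Since $n$ is even, $\chi(K_m)\equiv j\pmod2$. So the odd examples constructed here have an $\mathbb{RP}^4$ summand. They are nonorientable, and their fundamental groups contain $2$-torsion, because $\pi_1(A\#\mathbb{RP}^4)\cong\pi_1(A)*\mathbb Z/2$ by van Kampen's theorem. For a closed connected orientable $4$-manifold, $\chi=2-2b_1+b^++b^-$ has the parity of the signature $b^+-b^-$. This paper does not settle whether an orientable fns $4$-manifold can have odd Euler characteristic, equivalently odd signature.
\end{remark}

\begin{thebibliography}{9}

\bibitem{KNS}
Daniel Kalmanovich, Eran Nevo, Gangotryi Sorcar,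
\emph{On flag-no-square $4$-manifolds},
arXiv:2310.13495 (2023).

\end{thebibliography}
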